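\title{Ends of trees and the multiplicity of the singular continuous spectrum of Jacobi operators}

\begin{abstract}
On every spherically homogeneous tree that branches infinitely often there is a Jacobi operator with nonzero singular continuous part whose spectral multiplicity is infinite almost everywhere on that part. Some of these trees have dimension one, so a question of Levi and Malinovitch has a negative answer. The quantity that governs the multiplicity is the number of ends. On an infinite, locally finite tree with $k<\infty$ ends the singular continuous multiplicity of every Jacobi operator is at most $\max(1,k-1)$, and on a tree with infinitely many ends every compactly supported singular continuous measure occurs with infinite multiplicity for some Jacobi operator. For radial coefficients the singular continuous multiplicity is always finite.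
\end{abstract}

\section{Introduction}

\subsection{Jacobi operators and spectral multiplicity}

All graphs are infinite and locally finite, and $\mathbb N=\{1,2,3,\dots\}$. A \emph{Jacobi operator} on a graph $\mathcal G=(\mathcal V,\mathcal E)$ is a bounded operator $J$ on $\ell^2(\mathcal V)$ of the form
\[
J\psi(v)=\sum_{w\sim v}a_{v,w}\psi(w)+q_v\psi(v),
\]
with edge weights $a:\mathcal E\to(0,\infty)$ and a potential $q:\mathcal V\to\mathbb R$. Such a $J$ is self-adjoint, and $a$ and $q$ are bounded because they are matrix entries of $J$. Boundedness of $J$ is part of the definition. When the degrees are unbounded it does not follow from that of $a$ and $q$ (for $a\equiv1$ one has $\|J\delta_v\|^2\ge\deg v$), and we verify it for each operator that we construct.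

By the spectral theorem there are a Borel measure $\mu$ on $\mathbb R$ with the same null sets as the projection-valued measure $P_J$ of $J$, and a function $N_J:\mathbb R\to\mathbb N\cup\{\infty\}$, defined $\mu$-almost everywhere, such that $J$ is unitarily equivalent to multiplication by $E$ on
\begin{equation}\label{eq:model}
\bigoplus_{n\ge1}L^2\bigl(\mu|_{\{E:\,N_J(E)\ge n\}}\bigr).
\end{equation}
The pair $(\mu,N_J)$ determines $J$ up to unitary equivalence. We write $\mu=\mu_{ac}+\mu_{sc}+\mu_{pp}$ for the decomposition into absolutely continuous, singular continuous and pure point parts with respect to Lebesgue measure, and $\mu_s=\mu_{sc}+\mu_{pp}$, $\mu_c=\mu_{ac}+\mu_{sc}$. The \emph{multiplicity} $N_J(E)$ counts the independent solutions of $J\psi=E\psi$ that enter the eigenfunction expansion at energy $E$ (see Lemma~\ref{lem:fibres}). One therefore expects the geometry of the graph to bound $N_J$: on a half-line a solution is determined by its value at the endpoint, and on a star with $k$ infinite arms by $k$ values.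

\subsection{The question}

Let $\mathcal T$ be a tree with root $o$, let $B_n$ be the ball of radius $n$ about $o$ in the graph metric, and let $S_n$ be the set of vertices at distance exactly $n$ from $o$. The tree is \emph{spherically homogeneous} with branching numbers $(\beta_n)_{n\in\mathbb N}$, $\beta_n\in\mathbb N$, if for every $n$ each vertex of $S_{n-1}$ has exactly $\beta_n$ neighbors in $S_n$; then $|S_n|=\beta_1\cdots\beta_n$. Its \emph{dimension}
\[
\dim_o(\mathcal T)=\limsup_{n\to\infty}\frac{\log|B_n|}{\log n}
\]
is the exponent of polynomial volume growth. It is at least $1$ because $|B_n|\ge n+1$. Two facts are known.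
\begin{enumerate}
\item[(i)] If $\mathcal T$ is a half-line (all $\beta_n=1$), every Jacobi operator on $\mathcal T$ has a cyclic vector, so $N_J=1$ $\mu$-a.e.
\item[(ii)] If $\beta_n=1$ for all $n>N$ and $k=|S_{N+1}|\ge2$, every Jacobi operator on $\mathcal T$ satisfies $N_J\le k-1$ $\mu_{sc}$-a.e.
\end{enumerate}
The trees in (ii) have linear volume growth, hence dimension $1$. But dimension $1$ only means $|B_n|\le n^{1+o(1)}$, and this allows infinitely many branchings if they are sparse. Between two consecutive branchings such a tree resembles a star with finitely many very long arms. One might guess that the multiplicity at a given energy is decided at a single scale, and is therefore finite even if no uniform bound exists. The following question is posed in~\cite{LM}.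

\medskip
\noindent\textbf{Question.} \emph{Let $\mathcal T$ be a spherically homogeneous tree of dimension $1$ and let $J$ be a Jacobi operator on $\mathcal T$. Is $N_J(E)<\infty$ for $\mu_{sc}$-almost every $E$?}

\subsection{Results}

The answer is no.

\begin{theorem}\label{thm:main}
Let $\mathcal T$ be spherically homogeneous with $\beta_n\ge2$ for infinitely many $n$, and let $\sigma\ne0$ be a finite, compactly supported, singular continuous measure on $\mathbb R$. Then there is a Jacobi operator $J$ on $\mathcal T$ with $\sigma\ll\mu_{sc}$ and $N_J=\infty$ $\sigma$-a.e. Hence $\mu_{sc}(\{N_J=\infty\})>0$. Some of these trees have dimension $1$.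
\end{theorem}

The Cantor measure, recalled in Section~\ref{sec:total}, is an admissible $\sigma$, and the last sentence of the theorem is the following example.

\begin{example}\label{ex:tree}
Let $\beta_n=2$ if $n=2^{2^j}$ for some $j\ge1$, and $\beta_n=1$ otherwise. For $n\ge4$ the number of $j\ge1$ with $2^{2^j}\le n$ is $\lfloor\log_2\log_2n\rfloor$, so $|S_n|=2^{\lfloor\log_2\log_2n\rfloor}\le\log_2n$. Since $|S_m|$ is nondecreasing in $m$, we get $n+1\le|B_n|\le(n+1)\log_2n$ for $n\ge4$, and $\dim_o(\mathcal T)=1$.
\end{example}

The failure can be made total.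

\begin{theorem}\label{thm:total}
For every tree as in Theorem~\ref{thm:main} there is a Jacobi operator $J$ with $\mu_{sc}\ne0$ and $N_J(E)=\infty$ for $\mu_{sc}$-a.e.\ $E$.
\end{theorem}

The dimension plays no role in these statements. What matters is the number of ways to go to infinity. A \emph{ray} in a tree is an infinite path $s_0,s_1,s_2,\dots$ of distinct vertices. Two rays belong to the same \emph{end} if they coincide after finitely many vertices are removed from each. Every end contains exactly one ray that starts at the root, so the ends may be counted as rays from $o$.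

\begin{theorem}\label{thm:ends}
Let $\mathcal T$ be an infinite, locally finite tree. Every Jacobi operator on $\mathcal T$ satisfies $N_J<\infty$ $\mu_{sc}$-a.e.\ if and only if $\mathcal T$ has finitely many ends. More precisely:
\begin{enumerate}
\item[(a)] if $\mathcal T$ has $k<\infty$ ends, every Jacobi operator on $\mathcal T$ satisfies $N_J\le\max(1,k-1)$ $\mu_{sc}$-a.e.\ and $N_J\le k$ $\mu_c$-a.e.;
\item[(b)] if $\mathcal T$ has infinitely many ends, then for every $\sigma$ as in Theorem~\ref{thm:main} there is a Jacobi operator on $\mathcal T$ with $\sigma\ll\mu_{sc}$ and $N_J=\infty$ $\sigma$-a.e.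
\end{enumerate}
\end{theorem}

In a spherically homogeneous tree every vertex has a child, so the number of ends is $\lim_n|S_n|$. Thus, in any dimension, finite $\mu_{sc}$-a.e.\ multiplicity holds for all Jacobi operators exactly when $\beta_n=1$ for all large $n$, and part (a) contains fact (ii). The guess that one scale decides the multiplicity is correct for coefficients that respect the symmetry of the tree.

\begin{proposition}\label{prop:radial}
Let $\mathcal T$ be spherically homogeneous and let $J$ be a Jacobi operator on $\mathcal T$ whose coefficients $a,q$ depend only on the generation. Then $N_J(E)\in\{1\}\cup\{|S_n|-|S_{n-1}|:n\ge1\}$ for $\mu_{sc}$-a.e.\ $E$. In particular $N_J<\infty$ $\mu_{sc}$-a.e., so a counterexample to the Question must be non-radial.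
\end{proposition}

Section~\ref{sec:tools} collects the spectral theory that we use. Section~\ref{sec:star} works out the star by hand; both mechanisms of the paper, cancellation at a branch vertex and the incompatibility of a half-line operator with its tails, are visible there. Sections~\ref{sec:radial}--\ref{sec:total} treat spherically homogeneous trees, and Sections~\ref{sec:finite} and~\ref{sec:infinite} prove the two halves of Theorem~\ref{thm:ends}.

\section{Tools}\label{sec:tools}

Inner products are linear in the second argument, $\cong$ denotes unitary equivalence, $\rho\sim\rho'$ means that two measures have the same null sets, and $|\Delta|$ is the Lebesgue measure of a Borel set $\Delta$. A measure $\rho$ is \emph{carried} by $\Delta$ if $\rho(\mathbb R\setminus\Delta)=0$.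

\subsection{Trees and a norm bound}

In a rooted tree, $|v|$ is the generation of $v$ (its distance to the root), and $\mathcal T_v$ is the subtree formed by $v$ and its descendants. K\"onig's lemma states that an infinite, locally finite rooted tree contains a ray from its root. For a set $Y$ of vertices, $J_Y$ is the compression of $J$ to $\ell^2(Y)$.

\begin{lemma}\label{lem:norm}
Let $a,q$ be coefficients on a rooted tree with $|q_v|\le Q$ and $\sum_{w\text{ child of }v}a_{v,w}^2\le\Gamma^2$ for all $v$. Then $J$ is bounded and $\|J\|\le Q+2\Gamma$.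
\end{lemma}

\begin{proof}
Put $A\delta_v=\sum_{w\text{ child of }v}a_{v,w}\delta_w$. Each vertex has at most one parent, so the vectors $A\delta_v$ have disjoint supports, and $\|A\psi\|^2=\sum_v|\psi(v)|^2\|A\delta_v\|^2\le\Gamma^2\|\psi\|^2$. Now $J=q+A+A^*$.
\end{proof}

\subsection{Multiplicity of direct sums}

For a finite, compactly supported measure $\rho$ let $\mathsf M_\rho$ be multiplication by $E$ on $L^2(\rho)$; if $\rho\sim\rho'$ then $\mathsf M_\rho\cong\mathsf M_{\rho'}$. Let $A$ be bounded and self-adjoint and let $\rho(\Delta)=\langle\varphi,P_A(\Delta)\varphi\rangle$ be the spectral measure of a vector $\varphi$. Then $g\mapsto g(A)\varphi$ is an isometry from $L^2(\rho)$ onto the closed span of $\{A^n\varphi\}_{n\ge0}$ that intertwines $\mathsf M_\rho$ with $A$. If this span is the whole space, $\varphi$ is \emph{cyclic} and $A\cong\mathsf M_\rho$. A closed subspace invariant under $A$ is reducing: its orthogonal complement is invariant too.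

\begin{lemma}\label{lem:sum}
\begin{enumerate}
\item[(a)] If $J\cong\bigoplus_i\mathsf M_{\rho_i}$ is a countable sum with probability measures $\rho_i$, then $\mu\sim\sum_i2^{-i}\rho_i$ and $N_J(E)=\#\{i:\frac{d\rho_i}{d\mu}(E)>0\}$ for $\mu$-a.e.\ $E$.
\item[(b)] If $J$ has infinitely many mutually orthogonal reducing subspaces on each of which it is equivalent to $\mathsf M_\rho$, and $\sigma\ll\rho$ is singular continuous, then $\sigma\ll\mu_{sc}$ and $N_J=\infty$ $\sigma$-a.e.
\end{enumerate}
\end{lemma}

\begin{proof}
(a) We have $P_J(\Delta)=0$ if and only if $\rho_i(\Delta)=0$ for all $i$, which is the first claim. With $\Delta_i=\{d\rho_i/d\mu>0\}$ we have $\mathsf M_{\rho_i}\cong\mathsf M_{\mu|_{\Delta_i}}$. Let $i_n(E)$ be the $n$-th smallest index $i$ with $E\in\Delta_i$. The map $(f_i)_i\mapsto(g_n)_n$, $g_n(E)=f_{i_n(E)}(E)$, is unitary from $\bigoplus_iL^2(\mu|_{\Delta_i})$ onto a space of the form~\eqref{eq:model} with multiplicity function $\#\{i:E\in\Delta_i\}$, and the multiplicity function is unique.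

(b) Decompose the orthogonal complement of the given subspaces into cyclic pieces and apply (a). Then $\rho\ll\mu$, and $N_J=\infty$ on $\{d\rho/d\mu>0\}$, which carries $\rho$ and hence $\sigma$. Let $Z$ be a Lebesgue-null set that carries $\sigma$ and contains no atom of $\mu$. If $\mu_{sc}(\Delta)=0$, then $\mu(\Delta\cap Z)=0$, so $\sigma(\Delta)=\sigma(\Delta\cap Z)=0$.
\end{proof}

\subsection{Jacobi matrices}

A \emph{Jacobi matrix} is a Jacobi operator on the half-line $\{0,1,2,\dots\}$,
\[
He_j=b_{j+1}e_{j+1}+d_je_j+b_je_{j-1},\qquad b_j>0,\quad d_j\in\mathbb R,\quad e_{-1}=0 .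
\]
Solving this relation for $e_{j+1}$ shows by induction that $e_0$ is cyclic. Conversely, let $\sigma$ be a compactly supported probability measure with infinite support. The Gram--Schmidt procedure applied to $1,E,E^2,\dots$ gives an orthonormal basis of polynomials in $L^2(\sigma)$, and in this basis $\mathsf M_\sigma$ is a Jacobi matrix whose spectral measure at $e_0$ is $\sigma$ (Favard's theorem). We call it \emph{the Jacobi matrix of $\sigma$}. The \emph{tail} $H^{(n)}$ is the compression of $H$ to $\ell^2(\{n,n+1,\dots\})$. It is again a Jacobi matrix, with cyclic vector $e_n$, and $H^{(0)}=H$.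

\subsection{Borel transforms}

For a finite (possibly complex) measure $\rho$ let $F_\rho(z)=\int\frac{d\rho(\lambda)}{\lambda-z}$, $\operatorname{Im}z>0$. If $\rho$ is the spectral measure of $\varphi$ for $A$, then $F_\rho(z)=\langle\varphi,(A-z)^{-1}\varphi\rangle$. If $\rho$ is a probability measure, then $\operatorname{Im}F_\rho>0$ and $|F_\rho(z)|\le1/\operatorname{Im}z$. We use the following facts, in which $\rho$ is a finite positive measure.
\begin{enumerate}
\item[(B1)] (Stieltjes inversion.) $F_\rho$ determines $\rho$. If $F_\rho$ extends analytically across an open interval $I$ with real values on $I$, then $\rho(I)=0$. Moreover $\rho(\{t\})=\lim_{\varepsilon\downarrow0}\varepsilon\operatorname{Im}F_\rho(t+i\varepsilon)$.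
\item[(B2)] The singular part $\rho_s$ is carried by $\{E:\operatorname{Im}F_\rho(E+i\varepsilon)\to\infty\text{ as }\varepsilon\downarrow0\}$.
\item[(B3)] (Poltoratskii's theorem \cite{Pol,JL}.) If $f\in L^1(\rho)$, then $F_{f\rho}(E+i\varepsilon)/F_\rho(E+i\varepsilon)\to f(E)$ as $\varepsilon\downarrow0$ for $\rho_s$-a.e.\ $E$.
\item[(B4)] (Spectral averaging \cite{SW,Simon}.) Let $A$ be bounded and self-adjoint, $\varphi$ a unit vector, and $\rho_\gamma$ the spectral measure of $\varphi$ for $A+\gamma\langle\varphi,\cdot\rangle\varphi$. Then $\int_{\mathbb R}\rho_\gamma(\Delta)\,d\gamma=|\Delta|$ for every Borel set $\Delta$.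
\end{enumerate}
The essential spectrum $\operatorname{spec}_{\rm ess}(A)$ is the spectrum with the isolated eigenvalues of finite multiplicity removed. By Weyl's theorem it does not change under a compact self-adjoint perturbation.

Finally, let $A=(A_{ij})_{i,j=1,2}$ be bounded and self-adjoint on $\mathcal H_1\oplus\mathcal H_2$, let $\operatorname{Im}z>0$, and let $(g_1,g_2)=(A-z)^{-1}(h,0)$. The second and first rows of the equation $(A-z)(g_1,g_2)=(h,0)$ give
\begin{equation}\label{eq:schur}
g_2=-(A_{22}-z)^{-1}A_{21}g_1,\qquad\bigl(A_{11}-z-A_{12}(A_{22}-z)^{-1}A_{21}\bigr)g_1=h .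
\end{equation}
If $\dim\mathcal H_1<\infty$, the operator in the second equation (the Schur complement) is onto, hence invertible, and its inverse is the $(1,1)$ block of $(A-z)^{-1}$.

\section{The star}\label{sec:star}

Take $k\ge2$ half-lines joined to a center $o$, and let $e^{(i)}_j$ be the delta function at the vertex at distance $j+1$ from $o$ on the $i$-th arm. Let $H$ be the Jacobi matrix of a measure $\sigma$. Put $H$ on every arm, give the $k$ edges at $o$ the same weight $a$, and let $q_o$ be arbitrary.

For $\theta\in\mathbb C^k$ let $f_j=\sum_i\theta_ie^{(i)}_j$. For $j\ge1$ we have $Jf_j=b_{j+1}f_{j+1}+d_jf_j+b_jf_{j-1}$, while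
\[
Jf_0=b_1f_1+d_0f_0+a\Bigl(\sum_i\theta_i\Bigr)\delta_o .
\]
If $\sum_i\theta_i=0$, the center does not see these vectors. Their closed span is invariant and $J$ acts on it as $H$. An orthonormal basis of such $\theta$ gives $k-1$ orthogonal copies of $H$. The orthogonal complement has the basis $\delta_o,h_0,h_1,\dots$ with $h_j=k^{-1/2}\sum_ie^{(i)}_j$. Since $J\delta_o=q_o\delta_o+a\sqrt k\,h_0$, the operator acts there as a Jacobi matrix $\widetilde H$ whose first tail is $H$. Thus
\[
J\cong H^{\oplus(k-1)}\oplus\widetilde H .
\]
Let $\widetilde\sigma$ be the spectral measure of $\widetilde H$ at $\delta_o$. By~\eqref{eq:schur} with $\mathcal H_1=\mathbb C\delta_o$,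
\begin{equation}\label{eq:star}
F_{\widetilde\sigma}(z)=\frac1{q_o-z-ka^2F_\sigma(z)} .
\end{equation}
By Lemma~\ref{lem:sum}(a), whether the multiplicity on a carrier of $\sigma$ is $k-1$ or $k$ depends on whether $\widetilde\sigma$ lives there.

\emph{Singular case.} Let $\sigma$ be singular. By (B2) it is carried by a Lebesgue-null set $Z$ on which $\operatorname{Im}F_\sigma(E+i\varepsilon)\to\infty$. On $Z$ formula~\eqref{eq:star} gives $F_{\widetilde\sigma}(E+i\varepsilon)\to0$. The restriction $\widetilde\sigma|_Z$ is singular, so (B2) forces $\widetilde\sigma(Z)=0$. Hence $N_J=k-1$ $\sigma$-a.e., and for singular continuous $\sigma$ the bound $k-1$ in Theorem~\ref{thm:ends}(a) is attained.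

\emph{Absolutely continuous case.} Let $d_j=0$, $b_j=1$, $q_o=0$, $a=k^{-1/2}$. Then $\widetilde H=H$ and $N_J=k$ $\mu$-a.e. By~\eqref{eq:star}, $m=F_\sigma$ solves $m^2+zm+1=0$, so it stays bounded for bounded $z$, and (B2) shows that $\sigma$ is absolutely continuous. Thus the bound $k$ for $\mu_c$ is attained too, and the gain of one unit is a feature of the singular spectrum.

Two lessons follow. Siblings that carry the same operator produce a copy of that operator by cancellation at their parent; a tree that offers infinitely many disjoint places for this gives infinite multiplicity. And a Jacobi matrix and its tail cannot share singular spectrum; this is what keeps the multiplicity finite for radial coefficients.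

\section{Radial operators}\label{sec:radial}

Let $\mathcal T$ be spherically homogeneous. For a vertex $u$ and $i\ge0$ let $L_i(u)=\mathcal T_u\cap S_{|u|+i}$ be the $i$-th level of $\mathcal T_u$ and $e_{u,i}=|L_i(u)|^{-1/2}\mathbf 1_{L_i(u)}$. The size $|L_i(u)|=\beta_{|u|+1}\cdots\beta_{|u|+i}$ depends on $u$ only through $|u|$. The subtrees are no longer half-lines, and the vectors $e_{u,i}$ replace the delta functions on an arm. The factor $\beta^{-1/2}$ in the next definition compensates for the branching.

\begin{definition}
Let $H$ be a Jacobi matrix. A Jacobi operator $J$ on $\mathcal T$ is \emph{$H$-radial on $\mathcal T_u$} if $q_w=d_i$ for $w\in L_i(u)$, $i\ge0$, and the edge from $w\in L_i(u)$, $i\ge1$, to its parent has weight $b_i\beta_{|w|}^{-1/2}$.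
\end{definition}

If $J$ is $H$-radial on $\mathcal T_u$ and $y\in L_j(u)$, then $J$ is $H^{(j)}$-radial on $\mathcal T_y$.

\begin{lemma}\label{lem:cancel}
\begin{enumerate}
\item[(a)] Let $J$ be $H$-radial on $\mathcal T_u$. Then $Je_{u,i}=b_{i+1}e_{u,i+1}+d_ie_{u,i}+b_ie_{u,i-1}$ for $i\ge1$, and $Je_{u,0}=b_1e_{u,1}+d_0e_{u,0}+a_{v,u}\delta_v$, where $v$ is the parent of $u$ and the last term is absent if $u=o$.
\item[(b)] Let $U$ be the set of children of $v$. Suppose that $J$ is $H$-radial on $\mathcal T_u$ for every $u\in U$ and that the edges $\{v,u\}$, $u\in U$, have equal weights. For a unit vector $\theta\in\mathbb C^U$ with $\sum_u\theta_u=0$, the vectors $f_{\theta,i}=\sum_u\theta_ue_{u,i}$, $i\ge0$, are orthonormal, their closed span reduces $J$, and $J$ acts on it as $H$. Orthogonal $\theta$ give orthogonal subspaces.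
\end{enumerate}
\end{lemma}

\begin{proof}
(a) Fix $i\ge1$, and put $\beta=\beta_{|u|+i}=|L_i|/|L_{i-1}|$ and $a=b_i\beta^{-1/2}$, with $L_i=L_i(u)$. A vertex $w\in L_i$ has one neighbor in $L_{i-1}$, so $(Je_{u,i-1})(w)=a|L_{i-1}|^{-1/2}=b_i|L_i|^{-1/2}$. A vertex $w\in L_{i-1}$ has $\beta$ neighbors in $L_i$, so $(Je_{u,i})(w)=\beta a|L_i|^{-1/2}=b_i|L_{i-1}|^{-1/2}$. The diagonal terms come from $q$, and the only edge that leaves $\mathcal T_u$ is $\{v,u\}$.

(b) The vectors $e_{u,i}$ ($u\in U$, $i\ge0$) have disjoint supports, so $\langle f_{\theta,i},f_{\theta',i'}\rangle$ equals $\langle\theta,\theta'\rangle$ if $i=i'$ and $0$ otherwise. By (a), the coefficient of $\delta_v$ in $Jf_{\theta,0}$ is a multiple of $\sum_u\theta_u=0$, so $J$ acts on $(f_{\theta,i})_i$ as $H$ acts on $(e_i)_i$.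
\end{proof}

Applying part (b) at every vertex of $\mathcal T_u$ exhausts everything except the radial functions.

\begin{lemma}\label{lem:decomp}
Let $J$ be $H$-radial on $\mathcal T_u$, let $\mathcal R_u$ be the closed span of $\{e_{u,i}\}_{i\ge0}$, and let $\mathcal W_u=\ell^2(\mathcal T_u)\ominus\mathcal R_u$. Then $\mathcal W_u$ reduces $J$, and
\[
J|_{\mathcal W_u}\cong\bigoplus_{j\ge1}\bigl(H^{(j)}\bigr)^{\oplus(|L_j(u)|-|L_{j-1}(u)|)} .
\]
\end{lemma}

\begin{proof}
Write $L_j=L_j(u)$. For $w\in L_{j-1}$, $j\ge1$, choose an orthonormal basis of the mean-zero vectors $\theta$ on the children of $w$. It has $\beta_{|u|+j}-1$ elements, and by Lemma~\ref{lem:cancel}(b) each of them gives a reducing subspace, with basis $(f_{w,\theta,i})_{i\ge0}$, on which $J$ acts as $H^{(j)}$. For fixed $j$ there are $|L_{j-1}|(\beta_{|u|+j}-1)=|L_j|-|L_{j-1}|$ such subspaces.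

It remains to show that for each $n$ the vector $e_{u,n}$ and the vectors $f_{w,\theta,n-j}$ ($1\le j\le n$, $w\in L_{j-1}$) form an orthonormal basis of $\ell^2(L_n)$. Their number is $1+\sum_{j=1}^n(|L_j|-|L_{j-1}|)=|L_n|$, so orthogonality suffices. For equal $w$ it is part of Lemma~\ref{lem:cancel}(b). If neither of $w,w'$ descends from the other, the supports are disjoint. If $w$ is a proper descendant of $w'$, the vector attached to $w'$ is constant on $\mathcal T_w\cap L_n$. The vector attached to $w$ is supported there, and its values add up to a multiple of $\sum_y\theta_y=0$, because the sets $\mathcal T_y\cap L_n$ have the same size for all children $y$ of $w$. The same remark gives orthogonality to the constant $e_{u,n}$.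
\end{proof}

A radial operator thus contains infinitely many half-line operators when $\beta_n\ge2$ infinitely often, but they are different tails of one matrix. We extend~\eqref{eq:star} from the first tail to all tails. Let $\nu_n$ be the spectral measure of $H^{(n)}$ at $e_n$ and $m_n=F_{\nu_n}$. Let $D_{[i,j]}(z)$ be the determinant of $H-z$ restricted to $\{i,\dots,j\}$, with the conventions $D_{[i,i-1]}=1$ and $D_{[i,i-2]}=0$. For $j\ge i-1$ this is a polynomial with leading coefficient $\pm1$, so it has finitely many zeros.

\begin{lemma}\label{lem:tails}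
Let $0\le n<l$ and $E\in\mathbb R$. If $|m_l(E+i\varepsilon)|\to\infty$ as $\varepsilon\downarrow0$ and $D_{[n,l-2]}(E)\ne0$, then $m_n(E+i\varepsilon)$ has a finite limit.
\end{lemma}

\begin{proof}
Apply~\eqref{eq:schur} to $H^{(n)}$ with $\mathcal H_1=\ell^2(\{n,\dots,l-1\})$. The Schur complement is the matrix $H-z$ on $\{n,\dots,l-1\}$ with $b_l^2m_l(z)$ subtracted from its last diagonal entry, and $m_n$ is the top left entry of its inverse. A determinant is affine in its last diagonal entry, and the slope is the determinant with the last row and column removed. Cramer's rule gives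
\[
m_n=\frac{D_{[n+1,l-1]}-b_l^2m_l\,D_{[n+1,l-2]}}{D_{[n,l-1]}-b_l^2m_l\,D_{[n,l-2]}} ,
\]
where for $l=n+1$ the conventions make the numerator equal to $1$. Dividing numerator and denominator by $m_l$ shows that $m_n(E+i\varepsilon)\to D_{[n+1,l-2]}(E)/D_{[n,l-2]}(E)$.
\end{proof}

\begin{proof}[Proof of Proposition~\ref{prop:radial}]
Let $a_j$ be the weight of the edges from $S_{j-1}$ to $S_j$ and $d_j$ the value of $q$ on $S_j$. Put $b_j=a_j\beta_j^{1/2}$. The computation in Lemma~\ref{lem:cancel}(a) gives $b_j=\langle e_{o,j},Je_{o,j-1}\rangle\le\|J\|$, so these data define a Jacobi matrix $H$, and $J$ is $H$-radial on $\mathcal T_o=\mathcal T$. By Lemmas~\ref{lem:cancel}(a) and~\ref{lem:decomp}, $J\cong\bigoplus_{n\ge0}\mathsf M_{\nu_n}^{\oplus\kappa_n}$ with $\kappa_0=1$ and $\kappa_n=|S_n|-|S_{n-1}|$ for $n\ge1$. By Lemma~\ref{lem:sum}(a), $N_J(E)$ is the sum of $\kappa_n$ over those $n$ with $\kappa_n>0$ and $\frac{d\nu_n}{d\mu}(E)>0$.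

Let $Z$ be a Lebesgue-null set without atoms of $\mu$ that carries $\mu_{sc}$, so that $\mu_{sc}=\mu|_Z$. Let $\Sigma_n=\{E:\operatorname{Im}m_n(E+i\varepsilon)\to\infty\}$. Since $\nu_n|_Z$ is singular, (B2) gives $\nu_n(Z\setminus\Sigma_n)=0$, so $d\nu_n/d\mu=0$ $\mu$-a.e.\ on $Z\setminus\Sigma_n$ when $\kappa_n>0$. By Lemma~\ref{lem:tails}, $\Sigma_n\cap\Sigma_l$ is finite for $n<l$, hence $\mu|_Z$-null. So for $\mu_{sc}$-a.e.\ $E$ at most one $n$ contributes to the sum, and one does because $N_J\ge1$.
\end{proof}

\section{Restarting the matrix: proof of Theorem~\ref{thm:main}}\label{sec:construction}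

In a radial operator the copy created at generation $n$ is the tail $H^{(n)}$. To obtain the same operator infinitely often we restart $H$ from its first entry below infinitely many branch vertices whose subtrees are disjoint. These vertices lie in unboundedly many generations, which is why the result is not radial.

\subsection*{The skeleton}
Let $\beta_n\ge2$ for infinitely many $n$, and fix a ray $o=s_0,s_1,s_2,\dots$. Let $\mathcal C$ be the set of vertices that are not on the ray but whose parent is. Each $n$ with $\beta_n\ge2$ contributes at least one element of $\mathcal C$ (a child of $s_{n-1}$ other than $s_n$), so $\mathcal C$ is infinite. The subtrees $\mathcal T_c$, $c\in\mathcal C$, are disjoint and cover the complement of the ray. For $c\in\mathcal C$ let $n$ be the smallest integer with $n>|c|$ and $\beta_n\ge2$. The descendants of $c$ up to generation $n-1$ form a path from $c$ to a vertex $v_c$ (possibly $v_c=c$), and the set $U_c$ of children of $v_c$ has $|U_c|=\beta_n\ge2$ elements. Let $X$ be the union of the ray and of these paths. Then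
\[
\mathcal V=X\sqcup\bigsqcup_{c\in\mathcal C}\ \bigsqcup_{u\in U_c}\mathcal T_u ,
\]
and every edge lies inside $X$, lies inside some $\mathcal T_u$, or has the form $\{v_c,u\}$ with $u\in U_c$.

\subsection*{The operator}
Let $H$ be a Jacobi matrix. Fix positive numbers $\alpha_c$ ($c\in\mathcal C$) and positive weights on the edges inside $X$ whose total sum, the $\alpha_c$ included, is at most $1$. Fix $\varepsilon_v>0$ ($v\in X$) with $\sum_v\varepsilon_v\le1$. For $q\in\prod_{v\in X}[0,\varepsilon_v]$ let $J=J(H,q)$ be $H$-radial on each $\mathcal T_u$, with weight $\alpha_c|U_c|^{-1/2}$ on each edge $\{v_c,u\}$, the chosen weights inside $X$, and potential $q$ on $X$. The sum $\sum_{w\text{ child of }v}a_{v,w}^2$ equals $b_{i+1}^2\le\|H\|^2$ for $v\in L_i(u)$, equals $\alpha_c^2\le1$ for $v=v_c$, and is at most $1$ for the remaining $v\in X$, whose children lie in $X$. By Lemma~\ref{lem:norm}, $J$ is bounded. The summability conditions serve only in Section~\ref{sec:total}.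

\begin{proof}[Proof of Theorem~\ref{thm:main}]
Normalize $\sigma$ to a probability measure. It has no atoms, so its support is infinite, and its Jacobi matrix $H\cong\mathsf M_\sigma$ is defined. Let $J=J(H,0)$. For each $c\in\mathcal C$, Lemma~\ref{lem:cancel}(b) at $v_c$ gives $|U_c|-1\ge1$ reducing subspaces inside $\ell^2(\mathcal T_c)$ on which $J\cong\mathsf M_\sigma$. Subspaces with different $c$ have disjoint supports, so they are orthogonal. Lemma~\ref{lem:sum}(b) gives $\sigma\ll\mu_{sc}$ and $N_J=\infty$ $\sigma$-a.e., and then $\mu_{sc}(\{N_J=\infty\})>0$ because $\sigma\ne0$. Example~\ref{ex:tree} is a tree of dimension $1$ to which this applies.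
\end{proof}

Compact support of $\sigma$ makes $H$ bounded. Singular continuity is used only to make the support infinite and to pass from $\mu$ to $\mu_{sc}$. Spherical homogeneity lets every subtree $\mathcal T_u$ act as a half-line; Section~\ref{sec:infinite} removes this hypothesis.

\section{Removing the rest of the singular continuous spectrum}\label{sec:total}

For Theorem~\ref{thm:total} we must control all of $J(H,q)$, since any singular continuous spectrum not accounted for by the copies of $H$ could have finite multiplicity. Two other parts appear: tails of $H$ inside the subtrees $\mathcal T_u$, and an operator $J'$ that couples the skeleton to the symmetric combinations. The tails are handled by the choice of $H$, and $J'$ by the choice of $q$.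

\subsection*{Decomposition}
For $c\in\mathcal C$ let $h_{c,i}=|U_c|^{-1/2}\sum_{u\in U_c}e_{u,i}$, and let $\mathcal Z$ be the orthogonal sum of $\ell^2(X)$ and the closed span of all $h_{c,i}$. We have $\ell^2(\mathcal T_u)=\mathcal R_u\oplus\mathcal W_u$, and $\bigoplus_{u\in U_c}\mathcal R_u$ is the sum of the $|U_c|-1$ subspaces of Lemma~\ref{lem:cancel}(b) and the closed span of $(h_{c,i})_i$. With Lemma~\ref{lem:decomp} this gives
\begin{equation}\label{eq:decomp}
J(H,q)\cong H^{\oplus\infty}\oplus\bigl(\text{copies of tails }H^{(l)},\ l\ge1\bigr)\oplus J',\qquad J'=J|_{\mathcal Z},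
\end{equation}
where $\mathcal Z$ reduces $J$ as the complement of reducing subspaces. By Lemma~\ref{lem:cancel}(a), $J'$ acts on $(h_{c,i})_i$ as $H$, with the extra term $|U_c|^{-1/2}\cdot|U_c|\cdot\alpha_c|U_c|^{-1/2}\delta_{v_c}=\alpha_c\delta_{v_c}$ in $J'h_{c,0}$. Also $J'\delta_v=J_X\delta_v$ for $v\in X$, except that $J'\delta_{v_c}=J_X\delta_{v_c}+\alpha_ch_{c,0}$.

\subsection*{The tails}
Let $K\subset[0,1]$ be the middle-thirds Cantor set and $\nu$ the Cantor measure, which gives mass $2^{-n}$ to each of the $2^n$ intervals of length $3^{-n}$ at stage $n$ of the construction. It has no atoms, its support is $K$, and $|K|=0$, so $\nu$ is singular continuous. From now on $H$ is the Jacobi matrix of $\nu$, so $m_0=F_\nu$. Since $K$ has no isolated points, $\operatorname{spec}(H)=\operatorname{spec}_{\rm ess}(H)=K$. For a general singular measure, (B2) makes $m_0$ blow up only almost everywhere, and a tail might place singular continuous mass on the exceptional part of the support. For $\nu$ there is no exceptional part.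

\begin{lemma}\label{lem:cantor}
For every $l\ge1$ the measure $\nu_l$ is pure point.
\end{lemma}

\begin{proof}
Let $E\in K$ and $3^{-n-1}\le\varepsilon\le3^{-n}$. The interval $[E-\varepsilon,E+\varepsilon]$ contains the interval of stage $n+1$ that contains $E$, so
\[
\operatorname{Im}m_0(E+i\varepsilon)=\int\frac{\varepsilon\,d\nu(\lambda)}{(\lambda-E)^2+\varepsilon^2}\ge\frac{\nu([E-\varepsilon,E+\varepsilon])}{2\varepsilon}\ge\frac{3^n}{2}\,2^{-n-1}=\frac14\Bigl(\frac32\Bigr)^n .
\]
Hence $|m_0(E+i\varepsilon)|\to\infty$ for \emph{every} $E\in K$. Since $|K|=0$, the measure $\nu_l|_K$ is singular, and by (B2) it is carried by the set of $E\in K$ with $|m_l(E+i\varepsilon)|\to\infty$. By Lemma~\ref{lem:tails} with $n=0$, each such $E$ is a zero of $D_{[0,l-2]}$, so the set is finite. Removing the coupling $b_l$ from $H$ is a perturbation of rank two that leaves a finite matrix plus $H^{(l)}$, so $\operatorname{spec}_{\rm ess}(H^{(l)})=K$. Off $K$ the spectrum of $H^{(l)}$ therefore consists of countably many isolated eigenvalues.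
\end{proof}

\subsection*{The coupled part}

\begin{lemma}\label{lem:random}
There is $q\in\prod_{v\in X}[0,\varepsilon_v]$ for which $J'$ is pure point.
\end{lemma}

\begin{proof}
Let $J_0=0_{\ell^2(X)}\oplus\bigoplus_cH$ on $\mathcal Z$. Its spectrum is $K\cup\{0\}=K$. The difference $J'-J_0$ is a sum of operators of rank at most two, one for each edge in $X$, each coupling $\alpha_c$ and each $q_v$, and their norms are summable. So $J'-J_0$ is compact and $\operatorname{spec}_{\rm ess}(J')\subset K$. For every $q$ the spectrum of $J'$ off $K$ is thus a countable set of isolated eigenvalues, and it suffices to find $q$ with $P'(K)=0$, where $P'$ is the projection-valued measure of $J'$.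

Let $\mu'_v$ be the spectral measure of $J'$ at $\delta_v$, $v\in X$. We first check that $q\mapsto\mu'_v(K)$ is Borel. We have $\|J'(q)-J'(\tilde q)\|=\sup_v|q_v-\tilde q_v|$, and $\varepsilon_v\to0$, so $q\mapsto J'$ is norm continuous for the product topology. By polynomial approximation, $q\mapsto\int f\,d\mu'_v=\langle\delta_v,f(J')\delta_v\rangle$ is continuous for continuous $f$. The functions $f_p=\max(0,1-p\operatorname{dist}(\cdot,K))$ decrease to $\mathbf 1_K$, so $\mu'_v(K)$ is a pointwise limit of continuous functions of $q$.

Let the $q_v$ be independent and uniformly distributed on $[0,\varepsilon_v]$. Fix $v$ and all $q_w$ with $w\ne v$. Then $J'=A+q_v\langle\delta_v,\cdot\rangle\delta_v$ with $A$ independent of $q_v$, and (B4) gives $\int_0^{\varepsilon_v}\mu'_v(K)\,dq_v\le|K|=0$. By Fubini's theorem $\mu'_v(K)=0$ almost surely. Since $X$ is countable, there is $q$ with $\|P'(K)\delta_v\|^2=\mu'_v(K)=0$ for all $v\in X$.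

The kernel of $P'(K)$ is closed and invariant under $J'$, and it contains $\ell^2(X)$. It contains $h_{c,0}=\alpha_c^{-1}(J'\delta_{v_c}-J_X\delta_{v_c})$; here $\alpha_c>0$ is used. Solving the three-term relation for $h_{c,i+1}$ shows by induction that it contains every $h_{c,i}$. So it is all of $\mathcal Z$.
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:total}]
Take $q$ from Lemma~\ref{lem:random}. By~\eqref{eq:decomp} and Lemmas~\ref{lem:cantor} and~\ref{lem:random}, $J(H,q)$ is the sum of infinitely many copies of $\mathsf M_\nu$ and a pure point operator. By Lemma~\ref{lem:sum}(a), $\mu\sim\nu+\pi$ with $\pi$ a pure point measure, so $\mu_{sc}\sim\nu\ne0$. By Lemma~\ref{lem:sum}(b), $N_J=\infty$ $\nu$-a.e.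
\end{proof}

\section{Finitely many ends: proof of Theorem~\ref{thm:ends}(a)}\label{sec:finite}

Let $\mathcal T$ have $k<\infty$ ends ($k\ge1$ by K\"onig's lemma) and let $J$ be a Jacobi operator on $\mathcal T$. No symmetry is available, so we count solutions of $J\psi=E\psi$. There are at most $k$ independent ones outside a countable set of energies, and at singular energies the resolvent imposes one more linear condition.

\subsection*{Core and arms}
Fix a root $o$ and choose $n$ so that the $k$ rays from $o$ pass through distinct vertices $x_1,\dots,x_k$ of $S_n$. Let $r_i$ be the child of $x_i$ on the $i$-th ray, $a_i=a_{x_i,r_i}$, $C_i=\mathcal T_{r_i}$, and $\Omega=\mathcal V\setminus\bigcup_iC_i$. The core $\Omega$ contains the parent of each of its vertices other than $o$, so it is a subtree. It is finite, since otherwise it would contain a ray from $o$, while each such ray enters some $C_i$. The only edges that leave $\Omega$ are $\{x_i,r_i\}$, and the $x_i$ are distinct. In the arm $C_i$ let $r_i=y_0,y_1,\dots$ be the ray, and put $y_{-1}=x_i$. Removing the ray from $C_i$ leaves subtrees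 $Y=\mathcal T_{r_Y}$, with $r_Y$ a child of some $y_m$ off the ray. Each $Y$ is finite, because an infinite one would give a further end.

Let $G_\Omega(x,y;z)=\langle\delta_x,(J_\Omega-z)^{-1}\delta_y\rangle$, a rational function of $z$. It is not identically zero. Indeed $G_\Omega(x,y;z)=-\sum_{p\ge0}z^{-p-1}\langle\delta_x,J_\Omega^p\delta_y\rangle$ for large $|z|$, and for $p=\operatorname{dist}(x,y)$ the coefficient $\langle\delta_x,J_\Omega^p\delta_y\rangle$ is the product of the weights along the path from $x$ to $y$, which is positive. Let $\Lambda$ be the union of $\operatorname{spec}(J_\Omega)$, of all $\operatorname{spec}(J_Y)$, and, if $k\ge2$, of the real zeros of $G_\Omega(x_1,x_2;\cdot)$. This set is countable, hence $\mu_c$-null.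

\subsection*{Solutions}
Let $\operatorname{Sol}(E)$ be the space of all $\psi:\mathcal V\to\mathbb C$ with $J\psi=E\psi$ at every vertex; no summability is required.

\begin{lemma}\label{lem:sol}
Let $E\in\mathbb R\setminus\Lambda$. Every $\psi\in\operatorname{Sol}(E)$ satisfies
\begin{equation}\label{eq:core}
\psi(x)=-\sum_{i=1}^ka_i\psi(r_i)\,G_\Omega(x,x_i;E),\qquad x\in\Omega .
\end{equation}
The maps $\psi\mapsto(\psi(r_i))_{i=1}^k\in\mathbb C^k$ and $\psi\mapsto\psi|_\Omega$ are injective on $\operatorname{Sol}(E)$. In particular $\dim\operatorname{Sol}(E)\le k$.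
\end{lemma}

\begin{proof}
The equations at the vertices of $\Omega$ read $(J_\Omega-E)\psi|_\Omega=-\sum_ia_i\psi(r_i)\delta_{x_i}$, which gives~\eqref{eq:core}. Suppose that all $\psi(r_i)=0$. Then $\psi|_\Omega=0$, so in each arm $\psi(y_{-1})=\psi(y_0)=0$. Assume $\psi(y_{m-1})=\psi(y_m)=0$. For $Y$ attached at $y_m$ the equations on $Y$ read $(J_Y-E)\psi|_Y=-a_{y_m,r_Y}\psi(y_m)\delta_{r_Y}=0$, so $\psi|_Y=0$ because $E\notin\operatorname{spec}(J_Y)$. The equation at $y_m$ then reduces to $a_{y_m,y_{m+1}}\psi(y_{m+1})=0$. By induction $\psi=0$. If instead $\psi|_\Omega=0$, the equation at $x_i$ reduces to $a_i\psi(r_i)=0$, because $r_i$ is the only neighbor of $x_i$ outside $\Omega$, and again $\psi=0$.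
\end{proof}

\subsection*{Eigenfunction expansion}
We may take $\mu$ finite. Let $\mathcal U$ be a unitary map from $\ell^2(\mathcal V)$ onto the space~\eqref{eq:model} with $\mathcal UJ=E\,\mathcal U$, and put $u_n(v,E)=(\mathcal U\delta_v)_n(E)$, with $u_n(v,E)=0$ for $n>N_J(E)$.

\begin{lemma}\label{lem:fibres}
For $\mu$-a.e.\ $E$, the functions $u_n(\cdot,E)$, $1\le n\le N_J(E)$, lie in $\operatorname{Sol}(E)$ and are linearly independent.
\end{lemma}

\begin{proof}
The $n$-th component of $\mathcal UJ\delta_v=E\,\mathcal U\delta_v$ is the equation $J\psi=E\psi$ at $v$ for $\psi=u_n(\cdot,E)$, and there are countably many pairs $(v,n)$. For independence fix $p\in\mathbb N$ and, for $E\in\{N_J\ge p\}$, let $\xi_v(E)=(u_n(v,E))_{n\le p}\in\mathbb C^p$. The functions $u_1(\cdot,E),\dots,u_p(\cdot,E)$ are independent if and only if the $\xi_v(E)$, $v\in\mathcal V$, span $\mathbb C^p$. Let $\Pi(E)$ be the orthogonal projection onto their span. It is measurable in $E$: with an enumeration $v_1,v_2,\dots$ of $\mathcal V$, the nonnegative matrix $T=\sum_j2^{-j}\xi_{v_j}\xi_{v_j}^*/(1+|\xi_{v_j}|^2)$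 has this span as its range, and $\Pi=\lim_{t\downarrow0}T(T+t)^{-1}$. If $\Pi\ne1$ on a set of positive measure, there are a basis vector $\epsilon$ of $\mathbb C^p$ and a set $\Delta\subset\{N_J\ge p\}$ of positive measure on which $(1-\Pi(E))\epsilon\ne0$. The vector of~\eqref{eq:model} with first $p$ components $\mathbf 1_\Delta(1-\Pi)\epsilon$ and other components $0$ is nonzero and orthogonal to every $\mathcal U\delta_v$. This is impossible, since the $\mathcal U\delta_v$ form an orthonormal basis.
\end{proof}

Lemmas~\ref{lem:sol} and~\ref{lem:fibres} give $N_J(E)\le k$ for $\mu$-a.e.\ $E\notin\Lambda$, hence $\mu_c$-a.e. This is the second bound of Theorem~\ref{thm:ends}(a), and for $k=1$ also the first.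

\subsection*{The singular part}
Let $k\ge2$. The functions $u_n$ are not canonical, so we pass to combinations of them that can be computed from the resolvent. Let $\mu_{vw}(\Delta)=\langle\delta_v,P_J(\Delta)\delta_w\rangle=\langle\mathcal U\delta_v,\mathbf 1_\Delta\mathcal U\delta_w\rangle$. Its density with respect to $\mu$ is
\[
\varphi_w(v,E)=\sum_n\overline{u_n(v,E)}\,u_n(w,E).
\]
Fix $E\notin\Lambda$ as in Lemma~\ref{lem:fibres} and write $N=N_J(E)\le k$. The coefficients of $J$ and $E$ are real, so $\overline{u_n}\in\operatorname{Sol}(E)$ and $\varphi_w(\cdot,E)\in\operatorname{Sol}(E)$. The functions $\varphi_w$, $w\in\Omega$, span a space of dimension $N$. Indeed, the $u_n|_\Omega$ are independent by Lemma~\ref{lem:sol}, so the vectors $(u_n(w))_{n\le N}$, $w\in\Omega$, span $\mathbb C^N$, and $(\gamma_n)\mapsto\sum_n\gamma_n\overline{u_n}$ is injective.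

Let $G(v,w;z)=\langle\delta_v,(J-z)^{-1}\delta_w\rangle=F_{\mu_{vw}}(z)$ and $m(z)=\langle\delta_{r_1},(J_{C_1}-z)^{-1}\delta_{r_1}\rangle$. For $w\in\Omega$ the first identity in~\eqref{eq:schur}, with $\mathcal H_2=\ell^2(C_1)$ and $h=\delta_w$, evaluated at $r_1$, gives
\begin{equation}\label{eq:line}
G(r_1,w;z)=-a_1m(z)\,G(x_1,w;z).
\end{equation}
This relation involves the full Green function, not only its imaginary part, and (B3) is what carries it to the real axis: for $\mu_s$-a.e.\ $E$ and all $v,w$,
\[
G(v,w;E+i\varepsilon)/F_\mu(E+i\varepsilon)\to\varphi_w(v,E).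
\]
Fix such an $E\notin\Lambda$. The limit of $m(E+i\varepsilon)$ is not needed: choose $\varepsilon_p\downarrow0$ with $m(E+i\varepsilon_p)\to m^*\in\mathbb C\cup\{\infty\}$, and divide~\eqref{eq:line} by $F_\mu(E+i\varepsilon_p)$. If $m^*\ne\infty$, then $\varphi_w(r_1)=-a_1m^*\varphi_w(x_1)$. If $m^*=\infty$, divide also by $m$ to get $\varphi_w(x_1)=0$. In both cases $(\varphi_w(x_1),\varphi_w(r_1))\in\mathcal L$ for all $w\in\Omega$, where $\mathcal L\subset\mathbb C^2$ is a line that does not depend on $w$.

Define $\Xi:\mathbb C^k\to\mathbb C^2$ by $\Xi(t)=\bigl(-\sum_ia_it_iG_\Omega(x_1,x_i;E),\,t_1\bigr)$. By~\eqref{eq:core}, $(\psi(x_1),\psi(r_1))=\Xi\bigl((\psi(r_i))_i\bigr)$ for $\psi\in\operatorname{Sol}(E)$. The map $\Xi$ is onto: the second basis vector of $\mathbb C^k$ goes to $(-a_2G_\Omega(x_1,x_2;E),0)\ne0$, and the first goes to a vector with second coordinate $1$. This is where $k\ge2$ and the last part of $\Lambda$ enter. Hence $\Xi^{-1}(\mathcal L)$ has dimension $k-1$. The injective map $\psi\mapsto(\psi(r_i))_i$ sends the span of the $\varphi_w$, $w\in\Omega$, into $\Xi^{-1}(\mathcal L)$,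 so $N_J(E)\le k-1$ for $\mu_s$-a.e.\ $E\notin\Lambda$, and therefore $\mu_{sc}$-a.e. This proves Theorem~\ref{thm:ends}(a). \qed

\begin{remark}
The point spectrum must be excluded. Attach two leaves $\ell_j,\ell_j'$ to each vertex $j$ of a half-line and take $a\equiv1$, $q\equiv0$. This tree has one end, and $J(\delta_{\ell_j}-\delta_{\ell'_j})=0$ for all $j$, so $N_J(0)=\infty$. Here $0\in\Lambda$.
\end{remark}

\section{Infinitely many ends: proof of Theorem~\ref{thm:ends}(b)}\label{sec:infinite}

\subsection{Two obstacles}

Cancellation does not require isomorphic subtrees. Suppose that subtrees $C_1,C_2$ with roots $r_1,r_2$ hang from a vertex $s$, and that $J_{C_1},J_{C_2}$ have the same spectral measure $\rho$ at their roots. For $g\in L^2(\rho)$ the vector $f=a_{s,r_1}^{-1}g(J_{C_1})\delta_{r_1}-a_{s,r_2}^{-1}g(J_{C_2})\delta_{r_2}$ satisfies $(Jf)(s)=\int g\,d\rho-\int g\,d\rho=0$, and these $f$ form a copy of $\mathsf M_\rho$. The first task is therefore to realize a prescribed measure on an arbitrary infinite rooted tree.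

The second obstacle appears on the comb, a ray $s_0,s_1,\dots$ with a half-line attached to each $s_n$. The only pair of subtrees that hang from $s_n$ is the tooth and $\mathcal T_{s_{n+1}}$, and the latter contains all later branch vertices. So two such pairs are never disjoint. The remedy is to cut out a stretch of the ray together with its teeth. This piece has two exits, so two conditions must be met, and we use one further tooth at each exit.

\subsection{Prescribing the spectral measure on a tree}

On a half-line one recovers the coefficients from the measure by stripping them off one at a time. On a tree the stripped measure must in addition be divided among the children, and a child with a finite subtree of $p$ vertices can only accept a measure with at most $p$ atoms. We therefore keep an infinite supply of isolated atoms that survives stripping. For $\tau\in\mathbb R$ let $\mathcal A_\tau$ be the set of compactly supported probability measures $\rho$ such that, for some $\eta>0$, $\operatorname{supp}\rho\cap(\tau,\tau+\eta)=\{t_1>t_2>\cdots\}$ is an infinite sequence with $t_j\downarrow\tau$.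 Each $t_j$ is an isolated point of the support, hence an atom.

\begin{lemma}\label{lem:strip}
Let $\rho$ be a probability measure on $[-R,R]$ with mean $q$. There is a positive measure $\rho'$ on $[-R,R]$ of total mass $\int(\lambda-q)^2d\rho(\lambda)\le R^2$ with
\begin{equation}\label{eq:strip}
-1/F_\rho(z)=z-q+F_{\rho'}(z).
\end{equation}
\begin{enumerate}
\item[(a)] If $\rho$ consists of exactly $p$ atoms, then $\rho'$ consists of exactly $p-1$ atoms.
\item[(b)] If $\rho\in\mathcal A_\tau$ with atoms $t_j$ as above, then $\rho'|_{(\tau,t_1)}$ consists of atoms $t'_j$, $j\ge1$, with $t_{j+1}<t_j'<t_j$.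
\end{enumerate}
\end{lemma}

\begin{proof}
Apply~\eqref{eq:schur} to $A=\mathsf M_\rho$ with $\mathcal H_1=\mathbb C\mathbf 1$. Then $A_{11}=q$, and $A_{21}\mathbf 1=\chi$ with $\chi(\lambda)=\lambda-q$, so $1/F_\rho=q-z-\langle\chi,(A_{22}-z)^{-1}\chi\rangle$. Let $\rho'$ be the spectral measure of $\chi$ for $A_{22}$. Its mass is $\|\chi\|^2\le\int\lambda^2d\rho\le R^2$, and it lives on $[-R,R]$ because $\|A_{22}\|\le R$.

Let $t_-<t_+$ be isolated points of $\operatorname{supp}\rho$ with no point of the support between them. On $(t_-,t_+)$ the function $F_\rho$ is real analytic with $F_\rho'(E)=\int(\lambda-E)^{-2}d\rho(\lambda)>0$. The atoms at the endpoints make it tend to $-\infty$ at $t_-$ and to $+\infty$ at $t_+$. So it has exactly one zero $t'$ there, which is simple. Near $t'$ we have $-1/F_\rho(z)=F_\rho'(t')^{-1}(t'-z)^{-1}+O(1)$, so $\rho'(\{t'\})=1/F_\rho'(t')>0$ by~\eqref{eq:strip} and (B1). At the other points of $(t_-,t_+)$ the function $-1/F_\rho$ is analytic and real. The same holds near $t_\pm$, where $F_\rho$ has a simple pole. By (B1), $\rho'|_{[t_-,t_+]}$ is a single atom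 at $t'$. Applied to the gaps $(t_{j+1},t_j)$ this proves (b). In case (a) it produces $p-1$ atoms, and there is nothing else because $A_{22}$ acts on a space of dimension $p-1$.
\end{proof}

\begin{lemma}\label{lem:realize}
Let $(C,r)$ be an infinite, locally finite rooted tree and let $\rho\in\mathcal A_\tau$ be supported in $[-R,R]$. There is a Jacobi operator $J_C$ on $C$ whose spectral measure at $\delta_r$ is $\rho$, with $|q_v|\le R$ and $\sum_{c\text{ child of }v}a_{v,c}^2\le R^2$ for all $v$; in particular $\|J_C\|\le3R$.
\end{lemma}

\begin{proof}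
Let $C_v$ be the subtree of descendants of $v$. We assign to each vertex $v$, generation by generation, a probability measure $\rho_v$ on $[-R,R]$, starting from $\rho_r=\rho$, such that $\rho_v\in\mathcal A_\tau$ if $C_v$ is infinite and $\rho_v$ consists of exactly $|C_v|$ atoms if $C_v$ is finite. Given $\rho_v$, let $q_v$ be its mean and split $\rho_v'$ into one nonzero piece for each child $c$.

If $C_v$ is finite, $\rho_v'$ has $|C_v|-1=\sum_c|C_c|$ atoms by Lemma~\ref{lem:strip}(a), and child $c$ receives $|C_c|$ of them. If $C_v$ is infinite, then $v$ has finitely many children and at least one of them has an infinite subtree. Partition the atoms $t_j'$ of Lemma~\ref{lem:strip}(b) so that each child with finite $C_c$ receives $|C_c|$ of them and each child with infinite $C_c$ receives infinitely many. Give the remainder $\rho_v'|_{\mathbb R\setminus(\tau,t_1)}$ to one child with infinite $C_c$. Let $a_{v,c}^2>0$ be the mass of the piece of $c$ and $\rho_c$ the normalized piece, so that $\rho_v'=\sum_ca_{v,c}^2\rho_c$. If $C_c$ is infinite, $\operatorname{supp}\rho_c\cap(\tau,t_1)$ is a subsequence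 of $(t_j')$, so $\rho_c\in\mathcal A_\tau$. The coefficient bounds hold by Lemma~\ref{lem:strip}, and the norm bound by Lemma~\ref{lem:norm}.

It remains to show that the operator has the intended measure. Let $G_v(z)=\langle\delta_v,(J_{C_v}-z)^{-1}\delta_v\rangle$. By~\eqref{eq:schur} with $\mathcal H_1=\mathbb C\delta_v$ and $\mathcal H_2=\bigoplus_c\ell^2(C_c)$, and by~\eqref{eq:strip}, both families $(G_v)$ and $(F_{\rho_v})$ solve $-1/\Psi_v=z-q_v+\sum_ca_{v,c}^2\Psi_c$, and both are bounded by $1/\operatorname{Im}z$. Subtracting the two equations gives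
\[
G_v-F_{\rho_v}=G_vF_{\rho_v}\Bigl(\frac1{F_{\rho_v}}-\frac1{G_v}\Bigr)=G_vF_{\rho_v}\sum_ca_{v,c}^2\,(G_c-F_{\rho_c}).
\]
So $\Theta=\sup_v|G_v-F_{\rho_v}|<\infty$ satisfies $\Theta\le R^2(\operatorname{Im}z)^{-2}\Theta$, and $\Theta=0$ for $\operatorname{Im}z>R$. By analyticity $G_r=F_\rho$ on the upper half-plane, and (B1) finishes the proof.
\end{proof}

\subsection{Blocks}

Let $\mathcal T$ have infinitely many ends and root $s_0$. If $\mathcal T_{s_n}$ has infinitely many ends, they are distributed among the subtrees of the finitely many children of $s_n$, so some child $s_{n+1}$ has the same property. This defines a ray $(s_n)$. Let $\mathcal B_m=\mathcal T_{s_m}\setminus\mathcal T_{s_{m+1}}$; these sets partition $\mathcal V$. For each $n$ the tree $\mathcal T_{s_n}$ contains a ray from $s_n$ other than $s_n,s_{n+1},\dots$; it leaves $(s_j)$ at some $s_m$, $m\ge n$, and then stays in $\mathcal B_m$. So $\mathcal B_m$ is infinite for infinitely many $m$. Choose indices $p_1<l_1<p_1'<p_2<l_2<p_2'<\cdots$ at all of which $\mathcal B_m$ is infinite. The $j$-th \emph{block} consists of three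 pieces (Figure~\ref{fig:block}), where we drop the index $j$ and write $s=s_p$, $s'=s_{p'}$, $x=s_{p+1}$, $y=s_{p'-1}$ (possibly $x=y$):
\begin{itemize}
\item $M=\bigcup_{p<m<p'}\mathcal B_m=\mathcal T_x\setminus\mathcal T_{s'}$, a tree rooted at $x$. It contains $\mathcal B_l$, so it is infinite, and the only edges that leave it are $\{s,x\}$ and $\{y,s'\}$.
\item $C=\mathcal T_r\subset\mathcal B_p$, where $r\ne x$ is a child of $s$ with infinite subtree; such an $r$ exists since $\mathcal B_p$ is infinite and $s$ has finitely many children. The only edge that leaves $C$ is $\{s,r\}$.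
\item $C'=\mathcal T_{r'}\subset\mathcal B_{p'}$, chosen in the same way at $s'$, with the only exit $\{s',r'\}$.
\end{itemize}
The pieces of all blocks lie in unions of $\mathcal B_m$ over disjoint sets of indices $m$, so they are pairwise disjoint, and none of them contains a vertex $s_{p_j}$ or $s_{p_j'}$.

\begin{figure}[ht]
\centering
\begin{tikzpicture}[scale=0.9]
\draw[dotted] (-0.6,0)--(0,0);
\draw (0,0)--(8,0);
\draw[dotted] (8,0)--(8.6,0);
\fill (1,0) circle (2pt) (2.4,0) circle (2pt) (4,0) circle (2pt) (5.6,0) circle (2pt) (7,0) circle (2pt) (1,-1) circle (2pt) (7,-1) circle (2pt);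
\node[above] at (1,0) {$s$};
\node[above] at (2.4,0) {$x$};
\node[above] at (4,0) {$s_l$};
\node[above] at (5.6,0) {$y$};
\node[above] at (7,0) {$s'$};
\node[left] at (1,-1) {$r$};
\node[right] at (7,-1) {$r'$};
\draw (1,0)--(1,-1);
\draw (0.4,-2.4)--(1,-1)--(1.6,-2.4);
\draw (7,0)--(7,-1);
\draw (6.4,-2.4)--(7,-1)--(7.6,-2.4);
\draw (4,0)--(4,-1);
\draw (3.4,-2.4)--(4,-1)--(4.6,-2.4);
\node at (1,-2.1) {$C$};
\node at (7,-2.1) {$C'$};
\node at (5.3,-1.3) {$M$};
\draw[dashed,rounded corners] (1.9,0.7) rectangle (6.1,-2.6);
\end{tikzpicture}
\caption{One block along the horizontal ray. The middle piece $M$ (dashed) contains the part of the ray from $x$ to $y$ with everything attached to it, including an infinite subtree at $s_l$. It meets the rest of the tree only through $s$ and $s'$. The infinite subtrees $C$ and $C'$ cancel its contributions at $s$ and at $s'$.}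
\label{fig:block}
\end{figure}

\subsection{The operator and its reducing subspaces}

Given $\sigma$, fix $\tau>\max\operatorname{supp}\sigma$ and let $\rho$ be the normalization of $\sigma+\sum_{i\ge1}2^{-i}\delta_{\tau+1/i}$. Then $\rho\in\mathcal A_\tau$ (take $\eta=2$), $\sigma\ll\rho$, and $\operatorname{supp}\rho\subset[-R,R]$ for some $R$. In every block put on $(M,x)$, $(C,r)$, $(C',r')$ the operators of Lemma~\ref{lem:realize} with root measure $\rho$. Give every remaining edge from a vertex $v$ to a child the weight $(\deg v)^{-1/2}$, and put $q=0$ at the remaining vertices. Children within a piece are children in $\mathcal T$, so $\sum_{w\text{ child of }v}a_{v,w}^2\le R^2+1$ and $|q_v|\le R$. By Lemma~\ref{lem:norm}, $J$ is bounded.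

Fix a block. A vector $g(J_M)\delta_x$ is seen from $s$ through its value $\int g\,d\rho$ at $x$ and from $s'$ through its value at $y$. The map $g\mapsto(g(J_M)\delta_x)(y)$ is a linear functional of norm at most $1$ on $L^2(\rho)$, so there is $\omega\in L^2(\rho)$ with
\[
(g(J_M)\delta_x)(y)=\int g\omega\,d\rho,\qquad g\in L^2(\rho).
\]
The correction on $C'$ must therefore be built from $g\omega$ in place of $g$. Put $\kappa=a_{s,x}/a_{s,r}$, $\kappa'=a_{y,s'}/a_{s',r'}$, and $\hat\rho=(1+\kappa^2+\kappa'^2|\omega|^2)\rho$. This is a finite measure with $\hat\rho\sim\rho$, and $g\in L^2(\hat\rho)$ means that both $g$ and $g\omega$ lie in $L^2(\rho)$. Define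
\[
\Phi(g)=g(J_M)\delta_x-\kappa\,g(J_C)\delta_r-\kappa'\,(g\omega)(J_{C'})\delta_{r'},\qquad g\in L^2(\hat\rho).
\]
The three terms have disjoint supports, so $\|\Phi(g)\|^2=\int|g|^2\,d\hat\rho$, and $\Phi$ is an isometry with closed range.

Let $f=\Phi(g)$. It vanishes off $M\cup C\cup C'$, in particular at $s$ and $s'$, which are the only outside neighbors of the pieces. Hence on each piece $Jf$ equals the operator of that piece applied to the corresponding term, that is, $Jf=\Phi(Eg)$ on $M\cup C\cup C'$. Outside the pieces $Jf$ can be nonzero only at $s$ and $s'$, where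
\begin{align*}
(Jf)(s)&=a_{s,x}f(x)+a_{s,r}f(r)=(a_{s,x}-\kappa\,a_{s,r})\int g\,d\rho=0,\\
(Jf)(s')&=a_{y,s'}f(y)+a_{s',r'}f(r')=(a_{y,s'}-\kappa'a_{s',r'})\int g\omega\,d\rho=0 .
\end{align*}
So $J\Phi(g)=\Phi(Eg)$. The range of $\Phi$ reduces $J$, and $J$ acts on it as $\mathsf M_{\hat\rho}\cong\mathsf M_\rho$. Different blocks give subspaces with disjoint supports. Lemma~\ref{lem:sum}(b) yields $\sigma\ll\mu_{sc}$ and $N_J=\infty$ $\sigma$-a.e., which proves Theorem~\ref{thm:ends}(b).

For the equivalence in Theorem~\ref{thm:ends}, part (a) gives finiteness when there are finitely many ends. When there are infinitely many, part (b) with the Cantor measure gives an operator with $\mu_{sc}(\{N_J=\infty\})>0$. \qed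

\begin{thebibliography}{9}

\bibitem{JL}
Jak\v{s}i\'c and Last, J. Funct. Anal. \textbf{215} (2004).

\bibitem{LM}
Netanel Levi and Tal Malinovitch, \emph{Spectral Multiplicity Bounds for Jacobi Operators on Star-Like Graphs}, arXiv:2504.11628 (2025).

\bibitem{Pol}
Poltoratskii, St. Petersburg Math. J. \textbf{5} (1994).

\bibitem{Simon}
B. Simon, \emph{Spectral analysis of rank one perturbations and applications}, 1995.

\bibitem{SW}
Simon and Wolff, CPAM \textbf{39} (1986).

\end{thebibliography}
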